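\title{Chevalley polytopes need not be Minkowski sums}

\begin{abstract}
A dominant weight $\varpi$ of a semisimple group $G$ and a reduced word $\mathbf s$ of the longest minimal coset representative determine the Chevalley polytope of the embedding $G/P\hookrightarrow\mathbb P(V_\varpi)$. We consider the question whether this polytope is always the Minkowski sum of Chevalley polytopes of the fundamental weights occurring in $\varpi$, taken along suitable subwords of $\mathbf s$. The answer is negative. The decomposition fails for $G=Sp_6$, $\varpi=2\omega_2$, and, with minuscule fundamental weights and coefficients one, for $G=SL_6$, $\varpi=\omega_2+\omega_4$. Both examples extend to every group whose Dynkin diagram contains $C_3$ or $A_5$. For $G=Sp_6$ and $\varpi=c\,\omega_2$ with $c\ge2$, the decomposition fails for exactly one of the five reduced words.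
\end{abstract}

\section{Introduction}\label{sec:intro}

Coordinates on a projective variety turn linear forms into polynomials. Recording the leading exponent of each polynomial and taking the convex hull gives a lattice polytope. For a homogeneous space $G/P$, a reduced word provides such coordinates, and the result is a Chevalley polytope. This paper is about how the polytope depends on the highest weight.

\subsection{Chevalley polytopes}

Let $G$ be a connected, simply connected, semisimple complex algebraic group with Borel subgroup $B$ and maximal torus $T\subset B$. Let $W$ be the Weyl group with longest element $w_0$ and simple reflections $s_i$. Let $\alpha_i$, $\alpha_i^\vee$, $\omega_i$ be the simple roots, simple coroots and fundamental weights, and let $f_i$ be a root vector for $-\alpha_i$. For a dominant integral weight $\varpi$, let $V_\varpi$ be the irreducible representation with highest weight vector $v_\varpi$, and let $P\supseteq B$ be the stabilizer of the line $[v_\varpi]$. Then $gP\mapsto[gv_\varpi]$ embeds $X=G/P$ into $\mathbb P(V_\varpi)$.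 The Weyl group $W_P$ of $P$ is the stabilizer of $\varpi$ in $W$. We write $W^P$ for the set of minimal-length representatives of the cosets in $W/W_P$, and $w^P\in W^P$ for the representative of $w_0W_P$; its length $\ell$ equals $\dim X$.

Fix a reduced word $\mathbf s=s_{r_\ell}\cdots s_{r_1}$ of $w^P$. The letter $r_k$ is said to be in \emph{position} $k$; positions are counted from the right, in the order in which the letters act. Put
\[
y_{\mathbf s}(a)=\exp(a_\ell f_{r_\ell})\cdots\exp(a_1f_{r_1}),\qquad
\phi^{\mathbf s}(a)=\phi\bigl(y_{\mathbf s}(a)\,v_\varpi\bigr)\quad(\phi\in V_\varpi^*).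
\]
Each $f_i$ acts nilpotently, so $\phi^{\mathbf s}$ is a polynomial in $a_1,\dots,a_\ell$. The points $y_{\mathbf s}(a)P$ with $a\in(\mathbb C^*)^\ell$ are dense in $X$, and therefore $\phi^{\mathbf s}\ne0$ for $\phi\ne0$ (Lemma~\ref{lem:dense}).

Order monomials $a^x=a_1^{x_1}\cdots a_\ell^{x_\ell}$ as follows: $a^x\prec a^{x'}$ if $|x|<|x'|$, or if $|x|=|x'|$ and the first nonzero entry of $x-x'$ is positive. This is the graded reverse lexicographic order for $a_\ell>\dots>a_1$; for example $a_1\prec a_3$. For $\phi\neq0$ let $\nu_{\mathbf s}(\phi)\in\mathbb Z_{\ge0}^\ell$ be the exponent of the $\prec$-smallest monomial occurring in $\phi^{\mathbf s}$. Set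
\[
\Gamma(\varpi,\mathbf s)=\{\nu_{\mathbf s}(\phi):\phi\in V_\varpi^*\setminus\{0\}\},\qquad
\mathcal P(\varpi,\mathbf s)=\operatorname{conv}\Gamma(\varpi,\mathbf s)\subset\mathbb R^\ell .
\]
The polytope $\mathcal P(\varpi,\mathbf s)$ is the \emph{Chevalley polytope}. The same recipe defines $\nu_{\mathbf s}$ on nonzero homogeneous elements of the homogeneous coordinate ring of $X$, whose degree-one part is $V_\varpi^*$; the polytope uses only this part. For $G=SL_2$ and $\varpi=c\,\omega_1$ we have $y(a)v_\varpi=\sum_{k=0}^c a^kf_1^kv_\varpi/k!$, so $\Gamma=\{0,1,\dots,c\}$ and $\mathcal P=[0,c]$.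

\subsection{The Minkowski property}

Write $\varpi=\sum_jc_j\omega_j$, and let $P_j$ be the maximal parabolic subgroup stabilizing $[v_{\omega_j}]$. If $c_j>0$, then $P\subseteq P_j$. For a set of positions $I=\{k_1<\dots<k_m\}\subseteq\{1,\dots,\ell\}$, let $\mathbf s|_I=s_{r_{k_m}}\cdots s_{r_{k_1}}$ be the corresponding subword, and let $\iota_I:\mathbb R^m\to\mathbb R^\ell$ send the $t$-th coordinate to coordinate $k_t$ and put $0$ outside $I$. Call $I$ \emph{$j$-admissible} if $\mathbf s|_I$ is a reduced word of $w^{P_j}$.

\begin{definition}\label{def:mink}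
The triple $(G,\varpi,\mathbf s)$ has the \emph{Minkowski property} if for each $j$ with $c_j>0$ there is a $j$-admissible set $I_j$ such that
\[
\mathcal P(\varpi,\mathbf s)=\sum_{j}c_j\cdot\iota_{I_j}\mathcal P(\omega_j,\mathbf s|_{I_j}),
\]
where the sum is the Minkowski sum in $\mathbb R^\ell$.
\end{definition}

The question we study comes from the paper of Spacek and Wang \cite{SW}: \emph{does every triple $(G,\varpi,\mathbf s)$ have the Minkowski property?}

There are good reasons to guess that it does. The affine map $x\mapsto\varpi-\sum_kx_k\alpha_{r_k}$ sends $\Gamma(\varpi,\mathbf s)$ onto the set of weights of $V_\varpi$, and the fiber over a weight has as many points as the multiplicity of that weight (Lemma~\ref{lem:count}). So $\mathcal P(\varpi,\mathbf s)$ is a lift of the weight polytope $\operatorname{conv}(W\varpi)$, and weight polytopes do add: on a $W$-conjugate of a dominant coweight $h$, the support function of $\operatorname{conv}(W\varpi)$ takes the value $\langle\varpi,h\rangle$, which is additive in $\varpi$. Moreover, a product of forms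 on $V_\lambda$ and $V_\mu$ is a form on $V_{\lambda+\mu}$, and leading exponents add (Lemma~\ref{lem:prod}). Finally, the property holds for $SL_2$ by the computation above, and in the example for $SL_3$ in Section~\ref{sec:sl3}.

\subsection{Results}

The answer is nevertheless negative. In the next theorems the nodes of a subdiagram $J$ of the Dynkin diagram of $G$ are numbered within $J$, and $\omega_j$ is the fundamental weight of $G$ attached to the node $j\in J$.

\begin{theorem}\label{thm:C3}
Suppose the Dynkin diagram of $G$ contains nodes $J=\{1,2,3\}$ spanning a subdiagram of type $C_3$, with $\alpha_1,\alpha_2$ short, $\alpha_3$ long and $\alpha_2$ in the middle. Let $\varpi=c\,\omega_2$ with $c\ge2$. Then there is a reduced word $\mathbf s$ of $w^P$ such that $(G,\varpi,\mathbf s)$ does not have the Minkowski property. For $G=Sp_6$ one can take $\mathbf s=s_2s_3s_2s_1s_2s_3s_2$.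
\end{theorem}

The hypothesis $c\ge2$ is needed, since for $c=1$ the property holds trivially. For $G=Sp_6$ the variety $G/P_2$ is the Grassmannian $IG(2,6)$ of isotropic planes in $\mathbb C^6$, and here we can treat all words.

\begin{theorem}\label{thm:five}
Let $G=Sp_6$ and $\varpi=c\,\omega_2$ with $c\ge2$. The element $w^{P_2}$ has exactly five reduced words. The Minkowski property fails for $s_2s_3s_2s_1s_2s_3s_2$ and holds for the other four.
\end{theorem}

So the property depends on the word $\mathbf s$. The weight $\omega_2$ of $Sp_6$ is not minuscule (the weights of $V_{\omega_2}$ do not form a single $W$-orbit), and it enters with a coefficient $c\ge2$. Neither feature is responsible for the failure.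

\begin{theorem}\label{thm:A5}
Suppose the Dynkin diagram of $G$ contains nodes $J=\{1,\dots,5\}$ spanning a subdiagram of type $A_5$, numbered along the chain. Let $\varpi=\omega_2+\omega_4$. Then there is a reduced word $\mathbf s$ of $w^P$ such that $(G,\varpi,\mathbf s)$ does not have the Minkowski property. For $G=SL_6$ one can take $\mathbf s=s_4s_2s_3s_4s_2s_5s_1s_4s_2s_3s_4s_2$.
\end{theorem}

\begin{corollary}\label{cor:types}
If $G$ has a simple factor of type $A_n$ $(n\ge5)$, $B_n$ $(n\ge6)$, $C_n$ $(n\ge3)$, $D_n$ $(n\ge6)$, $E_6$, $E_7$, $E_8$ or $F_4$, then the Minkowski property fails for some $(\varpi,\mathbf s)$.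
\end{corollary}

\begin{proof}
The diagrams $C_n$ $(n\ge3)$ and $F_4$ contain $C_3$. The diagrams $B_n$ and $D_n$ contain $A_{n-1}$, and $E_6\subset E_7\subset E_8$ contains $A_5$, so all other diagrams listed contain $A_5$.
\end{proof}

We do not decide the remaining types.

Both counterexamples arise in the same way. Two products of forms on fundamental representations have the same leading monomial; their difference has a new leading exponent, and a linear inequality shows that this exponent lies outside the Minkowski sum. Section~\ref{sec:tools} collects the general tools, including a reduction to the subdiagram $J$, and Section~\ref{sec:sl3} shows the cancellation in $SL_3$, where it does no harm. Theorems~\ref{thm:C3}, \ref{thm:five} and~\ref{thm:A5} are proved in Sections~\ref{sec:C3}, \ref{sec:five} and~\ref{sec:A5}.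

\section{Leading exponents along a word}\label{sec:tools}

The polynomial $\phi^{\mathbf s}=\phi(y_{\mathbf s}(a)v_\lambda)$ makes sense for any word $\mathbf s=s_{r_m}\cdots s_{r_1}$, any dominant weight $\lambda$ and any $\phi\in V_\lambda^*$, and we use it, and $\nu_{\mathbf s}(\phi)$ when $\phi^{\mathbf s}\ne0$, in this generality. We also list a word as $(r_1,\dots,r_m)$, by increasing position. Rescaling the $f_i$ rescales the variables $a_k$ and does not change $\nu_{\mathbf s}$. We write $\mathbf e_k$ for the unit vectors of $\mathbb Z^m$, and $x>_{\mathrm{lex}}x'$ if the first nonzero entry of $x-x'$ is positive. For a nonzero polynomial $q$, let $\operatorname{Lex}(q)$ be its lexicographically largest exponent.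

\subsection{The set of values}

\begin{lemma}\label{lem:dense}
If $\mathbf s$ is a reduced word of $w^P$ and $\phi\in V_\varpi^*\setminus\{0\}$, then $\phi^{\mathbf s}\ne0$.
\end{lemma}

\begin{proof}
We use three standard facts. For $a\ne0$ the cosets $\exp(af_i)B$ are pairwise distinct and lie in $Bs_iB/B$. If $\ell(s_iw)=\ell(w)+1$, multiplication gives a bijection $Bs_iB\times^BBwB\to Bs_iwB$; so for $g\in Bs_iB$, $g'\in BwB$, the coset $gg'B$ determines $gB$. The map $Bw^PB/B\to G/P$ is injective. By the first two facts and induction on the length of the word, $y_{\mathbf s}(a)\in Bw^PB$ for $a\in(\mathbb C^*)^\ell$, and $y_{\mathbf s}(a)B$ determines $a_\ell$, then $a_{\ell-1}$, and so on. By the third fact $a\mapsto y_{\mathbf s}(a)P$ is injective on $(\mathbb C^*)^\ell$. Since $\dim X=\ell$, the image is dense. If $\phi^{\mathbf s}=0$, then $\phi$ vanishes on $Gv_\varpi$, which spans $V_\varpi$.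
\end{proof}

A form $\phi\in V_\lambda^*$ is a \emph{weight covector of weight $\mu$} if it vanishes on all weight spaces other than $(V_\lambda)_\mu$. For $x\in\mathbb Z_{\ge0}^m$ put
\[
f^{(x)}=\frac{f_{r_m}^{x_m}}{x_m!}\cdots\frac{f_{r_1}^{x_1}}{x_1!},\qquad \operatorname{wt}_\lambda(x)=\lambda-\sum_kx_k\alpha_{r_k},
\]
and call $\operatorname{wt}_\lambda(x)$ the \emph{weight} of $x$. The height of $\sum_in_i\alpha_i$ is $\sum_in_i$.

\begin{lemma}\label{lem:weight}
Let $\phi\in V_\lambda^*$ be a weight covector of weight $\mu$. If $a^x$ occurs in $\phi^{\mathbf s}$, then $f^{(x)}v_\lambda\ne0$ and $\operatorname{wt}_\lambda(x)=\mu$. All monomials of $\phi^{\mathbf s}$ have degree equal to the height of $\lambda-\mu$, and $\nu_{\mathbf s}(\phi)=\operatorname{Lex}(\phi^{\mathbf s})$ if $\phi^{\mathbf s}\neq0$.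
\end{lemma}

\begin{proof}
We have $\phi^{\mathbf s}=\sum_x\phi(f^{(x)}v_\lambda)\,a^x$, and $f^{(x)}v_\lambda$ has weight $\operatorname{wt}_\lambda(x)$. Among monomials of equal degree, the $\prec$-smallest is the lexicographically largest.
\end{proof}

\begin{lemma}\label{lem:count}
Let $\mathbf s$ be a reduced word of $w^P$. For each $\mu$, the set $\Gamma(\varpi,\mathbf s)$ contains exactly $\dim(V_\varpi)_\mu$ points of weight $\mu$. In particular $\#\Gamma(\varpi,\mathbf s)=\dim V_\varpi$. Every $x\in\Gamma(\varpi,\mathbf s)$ satisfies $f^{(x)}v_\varpi\ne0$.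
\end{lemma}

\begin{proof}
Write $\phi=\sum_\mu\phi_\mu$ as a sum of weight covectors. By Lemma~\ref{lem:weight}, the polynomials $\phi_\mu^{\mathbf s}$ for different $\mu$ have no monomial in common, so $\nu_{\mathbf s}(\phi)=\nu_{\mathbf s}(\phi_\mu)$ for some $\mu$. Hence the points of weight $\mu$ are the values of $\nu_{\mathbf s}$ on nonzero weight covectors of weight $\mu$. By Lemma~\ref{lem:dense} these covectors give a space $E$ of polynomials of dimension $\dim(V_\varpi)_\mu$. Gaussian elimination produces a basis of $E$ with distinct leading monomials, and the leading monomial of a linear combination is one of these. The last claim follows from Lemma~\ref{lem:weight}.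
\end{proof}

We use Lemma~\ref{lem:count} as a stopping rule: once we have found as many distinct values as the dimension allows, there are no others.

\subsection{Products}

The submodule of $V_\lambda\otimes V_\mu$ generated by $v_\lambda\otimes v_\mu$ is $V_{\lambda+\mu}$. For $\phi\in V_\lambda^*$ and $\psi\in V_\mu^*$, let $\phi\psi\in V_{\lambda+\mu}^*$ be the restriction of $\phi\otimes\psi$.

\begin{lemma}\label{lem:prod}
We have $(\phi\psi)^{\mathbf s}=\phi^{\mathbf s}\psi^{\mathbf s}$, and $\nu_{\mathbf s}(\phi\psi)=\nu_{\mathbf s}(\phi)+\nu_{\mathbf s}(\psi)$ if both factors are nonzero. A product of weight covectors is a weight covector. For $g\in G$ we have $(\phi\psi)\circ g=(\phi\circ g)(\psi\circ g)$, and $\phi\mapsto\phi\circ f_i$ is a derivation of products.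
\end{lemma}

\begin{proof}
The group acts diagonally on $V_\lambda\otimes V_\mu$, and $\prec$ is compatible with multiplication of monomials.
\end{proof}

\subsection{Reduced words and extremal weights}

A word $(r_1,\dots,r_m)$ is \emph{lowering for $\varpi$} if $\langle s_{r_{k-1}}\cdots s_{r_1}\varpi,\alpha_{r_k}^\vee\rangle>0$ for $k=1,\dots,m$, that is, if each letter strictly lowers the weight reached so far. This condition is easy to test, and it detects the words we need.

\begin{lemma}\label{lem:lower}
\begin{enumerate}
\item[(a)] A word is lowering for $\varpi$ if and only if it is a reduced word of an element of $W^P$.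
\item[(b)] The reduced words of $w^P$ are the lowering words that take $\varpi$ to $w_0\varpi$.
\item[(c)] If $\mathbf t$ is lowering for $\varpi$, there is a word $\mathbf z$ such that $\mathbf z\mathbf t$ is a reduced word of $w^P$.
\end{enumerate}
\end{lemma}

\begin{proof}
Recall that $u\in W^P$ if and only if $u\alpha_j>0$ for all simple roots $\alpha_j$ of $W_P$, and that $\ell(s_iu)>\ell(u)$ if and only if $u^{-1}\alpha_i>0$.

(a) Let $u\in W^P$ and $\langle u\varpi,\alpha_i^\vee\rangle=\langle\varpi,u^{-1}\alpha_i^\vee\rangle>0$. Then $u^{-1}\alpha_i$ is a positive root not orthogonal to $\varpi$, so $\ell(s_iu)>\ell(u)$. If $s_iu\alpha_j<0$ for a simple root $\alpha_j$ of $W_P$, then $u\alpha_j>0$ forces $u\alpha_j=\alpha_i$, which makes $u^{-1}\alpha_i$ orthogonal to $\varpi$. So $s_iu\in W^P$, and induction gives one direction. Conversely, let $w=zu\in W^P$ with lengths adding. If $\ell(us_j)<\ell(u)$ for some $s_j\in W_P$, then $\ell(ws_j)<\ell(w)$; hence $u\in W^P$. So along a reduced word of $w$ we pass from $u\in W^P$ to $s_iu\in W^P$ with $u^{-1}\alpha_i>0$,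 and the pairing $\langle u\varpi,\alpha_i^\vee\rangle$ is nonnegative. If it were $0$, then $s_iu\varpi=u\varpi$, and $u\neq s_iu$ would be two minimal representatives of one coset.

(b) An element of $W^P$ is determined by the image of $\varpi$.

(c) Let $u\in W^P$ be the element with reduced word $\mathbf t$, and let $w_{0,P}$ be the longest element of $W_P$. Write $w_0=z\cdot uw_{0,P}$ with $\ell(w_0)=\ell(z)+\ell(u)+\ell(w_{0,P})$. Since $w_0=w^Pw_{0,P}$ with lengths adding, $w^P=zu$ and $\ell(w^P)=\ell(z)+\ell(u)$.
\end{proof}

\subsection{Reduction to a subdiagram}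

Let $J$ be a set of nodes, $\mathfrak g_J$ the subalgebra generated by the root vectors for $\pm\alpha_j$ $(j\in J)$, $N_J^-$ the group generated by the elements $\exp(af_j)$ with $j\in J$, and $Q_J=\sum_{j\in J}\mathbb Z\alpha_j$. For dominant $\lambda$ let $U_\lambda$ be the sum of the weight spaces of $V_\lambda$ with weight in $\lambda-Q_J$. The vectors $f_{i_1}\cdots f_{i_k}v_\lambda$ span $V_\lambda$, and such a vector has weight in $\lambda-Q_J$ exactly when all $i_1,\dots,i_k$ lie in $J$. So $U_\lambda$ is the $\mathfrak g_J$-module generated by $v_\lambda$. It is a finite-dimensional highest weight module, hence irreducible, and it is spanned by the orbit $N_J^-v_\lambda$. We view $U_\lambda^*$ inside $V_\lambda^*$ by extending forms by zero on the other weight spaces. A product of forms in $U_\lambda^*$ and $U_\mu^*$ lies in $U_{\lambda+\mu}^*$, and an identity between such products holds as soon as it holds on the orbit $N_J^-(v_\lambda\otimes v_\mu)$.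

Our words have the shape $\mathbf s=\mathbf z\mathbf t$, where $\mathbf t$ has letters in $J$ and all computations are made along $\mathbf t$. The difficulty is that the \emph{tail} $\mathbf z$ may contain letters from $J$ again. These contribute further monomials to $\phi^{\mathbf s}$, and one of them could be lexicographically larger than all monomials of $\phi^{\mathbf t}$. The next lemma gives a condition that excludes this.

\begin{lemma}\label{lem:tail}
Let $\mathbf s=\mathbf z\mathbf t$, where $\mathbf t$ has length $m$ and letters in $J$. Let $\phi\in U_\lambda^*$ be a weight covector with $\phi^{\mathbf t}\ne0$. Suppose $\mathcal W\subseteq U_\lambda^*$ is a subspace such that $\phi\circ g\in\phi+\mathcal W$ for all $g\in N_J^-$, and such that every monomial of every $\psi^{\mathbf t}$, $\psi\in\mathcal W$, is lexicographically smaller than $\operatorname{Lex}(\phi^{\mathbf t})$. Then $\nu_{\mathbf s}(\phi)=(\operatorname{Lex}(\phi^{\mathbf t}),0,\dots,0)$.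
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:weight}, no variable $a_k$ with $r_k\notin J$ occurs in $\phi^{\mathbf s}$, so we may set these variables to $0$. Then $y_{\mathbf s}(a)=g\,y_{\mathbf t}(a_1,\dots,a_m)$, where $g\in N_J^-$ depends polynomially on the $a_k$ with $k>m$. Choosing a basis $\psi_i$ of $\mathcal W$, we get $\phi^{\mathbf s}=\phi^{\mathbf t}+\sum_iq_i\,\psi_i^{\mathbf t}$ with polynomials $q_i$ in the $a_k$, $k>m$. The lexicographic order compares the first $m$ entries first, so every monomial of the sum is smaller than $(\operatorname{Lex}(\phi^{\mathbf t}),0,\dots,0)$.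
\end{proof}

If $\phi\circ f_j\in\mathcal W$ and $\mathcal W\circ f_j\subseteq\mathcal W$ for all $j\in J$, then $\phi\circ g\in\phi+\mathcal W$ for all $g\in N_J^-$. When $\mathbf z$ is empty, as for $G=Sp_6$ and $G=SL_6$ below, Lemma~\ref{lem:tail} is not needed; the paragraphs marked \emph{Tail} serve only the larger groups.

\section{A harmless cancellation in $SL_3$}\label{sec:sl3}

All computations in this paper take place in exterior powers of a module $\mathbb C^N$ with basis $v_1,\dots,v_N$ of the following kind. There are labels $b_1,\dots,b_{N-1}$, no two consecutive ones equal, such that $f_iv_t=v_{t+1}$ if $b_t=i$ and $f_iv_t=0$ otherwise. Then $\exp(af_i)=1+af_i$ on $\mathbb C^N$, and expanding the product $y_{\mathbf s}(a)$ gives the \emph{path rule}: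
\begin{equation}\label{eq:path}
\text{coefficient of $v_j$ in $y_{\mathbf s}(a)v_i$}\;=\;\sum a_{k_1}\cdots a_{k_{j-i}},
\end{equation}
the sum being over positions $k_1<\dots<k_{j-i}$ whose letters are $b_i,b_{i+1},\dots,b_{j-1}$. For a $d$-element subset $A\subseteq\{1,\dots,N\}$ let $p_A$ be the Pl\"ucker coordinate on $\bigwedge^d\mathbb C^N$, the coefficient of $\bigwedge_{i\in A}v_i$. With highest weight vector $v_1\wedge\dots\wedge v_d$, the polynomial $p_A^{\mathbf s}$ is the minor in columns $A$ of the matrix with rows $y_{\mathbf s}v_1,\dots,y_{\mathbf s}v_d$. When the word is fixed we write $p_A$ also for this polynomial. An element $g$ of the group generated by the $\exp(af_i)$ acts on $\mathbb C^N$ by a lower unitriangular matrix $(g_{ij})$, so by the Cauchy--Binet formula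
\begin{equation}\label{eq:tri}
p_A\circ g\in p_A+\operatorname{span}\{p_{A'}:A'<A\},
\end{equation}
where $A'<A$ means $A'\ne A$ and the $t$-th smallest element of $A'$ is at most that of $A$ for each $t$.

Take $G=SL_3$ with labels $(b_1,b_2)=(1,2)$, the weight $\varpi=\omega_1+\omega_2$ and the word $(r_1,r_2,r_3)=(1,2,1)$. By \eqref{eq:path},
\[
y v_1=v_1+(a_1+a_3)v_2+a_1a_2v_3,\qquad yv_2=v_2+a_2v_3 .
\]
So $p_1,p_2,p_3$ equal $1$, $a_1+a_3$, $a_1a_2$, with leading exponents $000$, $100$, $110$, and $p_{12},p_{13},p_{23}$ equal $1$, $a_2$, $a_2a_3$, with leading exponents $000$, $010$, $011$. The nine products $p_ip_{jk}$ are forms on $V_\varpi$. Their leading exponents are the nine sums, and exactly one coincidence occurs: $p_2p_{13}$ and $p_3p_{12}$ both give $110$. We have found $8=\dim V_\varpi$ distinct values, so by Lemma~\ref{lem:count} the set $\Gamma(\varpi,\mathbf s)$ consists of these sums. The sets $I_1=\{1,2\}$ and $I_2=\{2,3\}$ are admissible, and setting $a_3=0$, respectively $a_1=0$, shows that the re-embedded polytopes are the triangles with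 vertices $000,100,110$ and $000,010,011$. The Minkowski property holds.

The coincidence is the place where it could have failed. The form $p_2p_{13}-p_3p_{12}$ has a leading exponent that is not determined by the exponents of its four factors. Here it equals $a_2a_3=p_1p_{23}$, and nothing new appears. To disprove the Minkowski property we look for a weight of $V_\varpi$ whose multiplicity exceeds the number of available sums. A cancellation must then produce a new point of $\Gamma(\varpi,\mathbf s)$, and it remains to separate this point from the Minkowski sum.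

\section{The symplectic counterexample}\label{sec:C3}

In this section $J=\{1,2,3\}$ is of type $C_3$, and we prove Theorem~\ref{thm:C3}.

\subsection{The module and the words}

We identify $\mathfrak g_J$ with $\mathfrak{sp}_6$ acting on $\mathbb C^6$ with labels $(b_1,\dots,b_5)=(1,2,3,2,1)$:
\[
f_1:v_1\mapsto v_2,\ v_5\mapsto v_6;\qquad f_2:v_2\mapsto v_3,\ v_4\mapsto v_5;\qquad f_3:v_3\mapsto v_4 .
\]
These operators preserve the symplectic form $\Omega$ with $\Omega(v_1,v_6)=1$, $\Omega(v_2,v_5)=-1$, $\Omega(v_3,v_4)=1$. The weights of $v_1,\dots,v_6$ are $\varepsilon_1,\varepsilon_2,\varepsilon_3,-\varepsilon_3,-\varepsilon_2,-\varepsilon_1$, and $\alpha_1=\varepsilon_1-\varepsilon_2$, $\alpha_2=\varepsilon_2-\varepsilon_3$, $\alpha_3=2\varepsilon_3$. The weight $\omega_2$ restricts to $\varepsilon_1+\varepsilon_2$, and $U=U_{\omega_2}$ is the submodule of $\bigwedge^2\mathbb C^6$ generated by $v_1\wedge v_2$. It lies in the kernel of $\Omega$, so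
\begin{equation}\label{eq:omega}
p_{16}-p_{25}+p_{34}=0\quad\text{on }U,
\end{equation}
and $\dim U\le14$.

A weight $\mu=\sum\mu_i\varepsilon_i$ is strictly lowered by $s_1$, $s_2$, $s_3$ exactly when $\mu_1>\mu_2$, $\mu_2>\mu_3$, $\mu_3>0$, respectively. Applying this test to the twelve weights $\pm\varepsilon_i\pm\varepsilon_j$ gives Figure~\ref{fig:poset}. By Lemma~\ref{lem:lower}(b), the reduced words of $w^{P_2}$ for $Sp_6$ are the paths from the left end to the right end. A path through the arrow $\varepsilon_2-\varepsilon_3\to\varepsilon_3-\varepsilon_2$ has two ways in and two ways out, and only the bottom path avoids this arrow. So there are five words: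
\begin{equation}\label{eq:words}
(2,\{1,3\},2,\{1,3\},2)\ \text{ with each pair in either order,}\qquad\text{and}\qquad\mathbf t=(2,3,2,1,2,3,2).
\end{equation}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.65cm,y=0.95cm,every node/.style={font=\footnotesize,inner sep=2pt}]
\node (a) at (0,0) {$\varepsilon_1{+}\varepsilon_2$};
\node (b) at (1,0) {$\varepsilon_1{+}\varepsilon_3$};
\node (c) at (2,1) {$\varepsilon_2{+}\varepsilon_3$};
\node (d) at (2,-1) {$\varepsilon_1{-}\varepsilon_3$};
\node (e) at (3,1) {$\varepsilon_2{-}\varepsilon_3$};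
\node (f) at (3,-1) {$\varepsilon_1{-}\varepsilon_2$};
\node (g) at (4,1) {$\varepsilon_3{-}\varepsilon_2$};
\node (h) at (4,-1) {$\varepsilon_2{-}\varepsilon_1$};
\node (i) at (5,1) {${-}\varepsilon_2{-}\varepsilon_3$};
\node (j) at (5,-1) {$\varepsilon_3{-}\varepsilon_1$};
\node (k) at (6,0) {${-}\varepsilon_1{-}\varepsilon_3$};
\node (l) at (7,0) {${-}\varepsilon_1{-}\varepsilon_2$};
\draw[->,very thick] (a) -- node[above] {2} (b);
\draw[->] (b) -- node[above left] {1} (c);
\draw[->,very thick] (b) -- node[below left] {3} (d);
\draw[->] (c) -- node[above] {3} (e);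
\draw[->] (d) -- node[left] {1} (e);
\draw[->,very thick] (d) -- node[below] {2} (f);
\draw[->] (e) -- node[above] {2} (g);
\draw[->,very thick] (f) -- node[below] {1} (h);
\draw[->] (g) -- node[above] {3} (i);
\draw[->] (g) -- node[right] {1} (j);
\draw[->,very thick] (h) -- node[below] {2} (j);
\draw[->] (i) -- node[above right] {1} (k);
\draw[->,very thick] (j) -- node[below right] {3} (k);
\draw[->,very thick] (k) -- node[above] {2} (l);
\end{tikzpicture}
\caption{The Weyl group orbit of $\omega_2=\varepsilon_1+\varepsilon_2$ for $Sp_6$. An arrow labeled $i$ means that $s_i$ strictly lowers the weight. The five paths from left to right are the reduced words of $w^{P_2}$. The Minkowski property for $c\,\omega_2$, $c\ge2$, fails for the thick path and holds for the other four.}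
\label{fig:poset}
\end{figure}

For general $G$, the pairings along $\mathbf t$ involve only coroots $\alpha_j^\vee$ with $j\in J$, so $\mathbf t$ is lowering for $\omega_2$. By Lemma~\ref{lem:lower}(c) there is a reduced word $\mathbf s=\mathbf z\mathbf t$ of $w^{P_2}$, with $\mathbf z$ empty if $G=Sp_6$. Since $\varpi=c\,\omega_2$ has $P=P_2$, an admissible set has $\ell$ elements and is therefore $\{1,\dots,\ell\}$. So we must show
\begin{equation}\label{eq:goalA}
\mathcal P(c\,\omega_2,\mathbf s)\ne c\,\mathcal P(\omega_2,\mathbf s).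
\end{equation}

\subsection{The values in degree one}

Put $\sigma=a_5+a_7$, $\tau=a_1+a_3$ and $\delta=a_1a_2a_3a_4$. By the path rule \eqref{eq:path} for $\mathbf t$, the vectors $y_{\mathbf t}v_1$ and $y_{\mathbf t}v_2$ are the rows of
\[
\begin{pmatrix}
1&a_4&a_4\sigma&a_4a_5a_6&a_4a_5a_6a_7&0\\
0&1&\tau+\sigma&a_1a_2+a_6(\tau+a_5)&a_1a_2(a_3+\sigma)+a_6a_7(\tau+a_5)&\delta
\end{pmatrix}.
\]
Thus $p_{12},\dots,p_{16}$ are the last five entries of the second row, and $p_{26},p_{36},p_{46},p_{56}$ are $\delta$ times the corresponding entries of the first row. For the remaining minors, the identity $\sigma(\tau+a_5)-a_5(\tau+\sigma)=a_7\tau$ gives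
\begin{align*}
p_{23}&=a_4\tau, & p_{34}&=a_4[a_1a_2\sigma+a_6a_7\tau],\\
p_{24}&=a_4[a_1a_2+a_6\tau], & p_{35}&=a_4[a_1a_2\sigma(a_3+\sigma)+a_6a_7^2\tau],\\
p_{25}&=a_4[a_1a_2(a_3+\sigma)+a_6a_7\tau], & p_{45}&=a_1a_2a_4a_5a_6(a_3+a_5).
\end{align*}
We read off the leading exponents and list them in lexicographically increasing order, omitting trailing zeros, so that $1001$ stands for $(1,0,0,1,0,0,0)$:
\begin{equation}\label{eq:table}
\begin{array}{c|ccccccc}
A&12&13&23&14&24&34&15\\ \hline
\operatorname{Lex}(p_A)&0&1&1001&11&1101&11011&111\\[1.5ex]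
A&16,\,25&35&45&26&36&46&56\\ \hline
\operatorname{Lex}(p_A)&1111&11111&111111&1112&11121&111211&1112111
\end{array}
\end{equation}
The $14$ forms other than $p_{25}$ have distinct leading exponents, so they are linearly independent on $U$. Hence $\dim U=14$ and they form a basis of $U^*$.

\begin{lemma}\label{lem:ineq}
Every point $x\in\Gamma(\omega_2,\mathbf s)$ supported in positions $1,\dots,7$ satisfies $x_5\le x_2$.
\end{lemma}

\begin{proof}
We first show $\nu_{\mathbf s}(p_A)=(\operatorname{Lex}(p_A),0,\dots,0)$ for the $14$ basis forms.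

\emph{Tail.} By \eqref{eq:tri} and Lemma~\ref{lem:tail}, it suffices to show that $A'<A$ implies $\operatorname{Lex}(p_{A'})<_{\mathrm{lex}}\operatorname{Lex}(p_A)$. It is enough to treat the case where $A'$ arises from $A$ by lowering one index by one. These pairs are $13>12$; $23,14>13$; $24>14,23$; $34>24$; $15>14$; $16>15$; $25>15,24$; $35>25,34$; $45>35$; $26>16,25$; $36>26,35$; $46>36,45$; $56>46$. In each case the smaller set comes strictly earlier in \eqref{eq:table}.

By Lemma~\ref{lem:count}, $\Gamma(\omega_2,\mathbf s)$ has exactly $\dim U=14$ points with weight in $\omega_2-Q_J$, so these are the points of \eqref{eq:table}. A point supported in positions $1,\dots,7$ has weight in $\omega_2-Q_J$. In the table, $x_5\le1$ always, and $x_5=1$ occurs only for $A=34,35,45,36,46,56$, where $x_2=1$.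
\end{proof}

\subsection{A quadric with a new value}

We look for a cancellation among products of two forms. Consider the weight $2\varepsilon_3$. The weights of $U$ are $0$ and $\pm\varepsilon_i\pm\varepsilon_j$, so the only products of two basis forms with this weight are $p_{13}p_{36}$ and $p_{23}p_{35}$. Both have leading exponent $21121=1+11121=1001+11111$. If their difference
\[
F=p_{13}p_{36}-p_{23}p_{35}
\]
is nonzero, its leading exponent is not a sum of two points of \eqref{eq:table}. Since $(\tau+\sigma)a_3-\tau(a_3+\sigma)=\sigma(a_3-\tau)=-a_1\sigma$, we get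
\begin{align}
F&=a_4^2\bigl\{a_1a_2\sigma\,[(\tau+\sigma)a_3-\tau(a_3+\sigma)]-a_6a_7^2\tau^2\bigr\}\nonumber\\
&=-a_4^2\bigl\{a_1^2a_2\,(a_5+a_7)^2+a_6a_7^2\,(a_1+a_3)^2\bigr\}.\label{eq:F}
\end{align}
The leading monomial is $a_1^2a_2a_4^2a_5^2$, so $\operatorname{Lex}(F)=\xi:=(2,1,0,2,2,0,0)$. This point violates the inequality of Lemma~\ref{lem:ineq}.

\begin{lemma}\label{lem:xi}
For $c\ge2$ the point $(\xi,0,\dots,0)$ lies in $\Gamma(c\,\omega_2,\mathbf s)$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:prod}, $Fp_{12}^{c-2}$ is a weight covector on $V_{c\omega_2}$, and along $\mathbf t$ it equals the polynomial \eqref{eq:F} because $p_{12}=1$.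

\emph{Tail.} We need a subspace $\mathcal W\subseteq U_{2\omega_2}^*$ as in Lemma~\ref{lem:tail} for $F$. As $p_{12}\circ g=p_{12}$, the subspace $\mathcal Wp_{12}^{c-2}$ then works for $Fp_{12}^{c-2}$. To find $\mathcal W$ we apply the derivations $\circ f_i$ repeatedly. On the indices of Pl\"ucker coordinates, $\circ f_1$ acts by $2\to1$, $6\to5$; $\circ f_2$ by $3\to2$, $5\to4$; and $\circ f_3$ by $4\to3$. We find $F\circ f_1=p_{13}p_{35}-p_{13}p_{35}=0$, $F\circ f_3=0$ and
\[
F\circ f_2=F_2:=p_{12}p_{36}+p_{13}p_{26}-p_{23}(p_{25}+p_{34}).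
\]
Next, $F_2\circ f_2=2p_{12}p_{26}-2p_{23}p_{24}$, $F_2\circ f_3=0$ and
\[
F_2\circ f_1=p_{12}p_{35}+p_{13}p_{16}-p_{13}p_{34}-p_{15}p_{23}=2Q,\qquad Q:=p_{13}p_{16}-p_{15}p_{23},
\]
where the second equality uses \eqref{eq:omega} and the Pl\"ucker relation $p_{12}p_{35}-p_{13}p_{25}+p_{15}p_{23}=0$. Finally $Q\circ f_1=p_{13}p_{15}-p_{15}p_{13}=0$, $Q\circ f_3=0$ and $Q\circ f_2=p_{12}p_{16}-p_{14}p_{23}$.

Let $\mathcal W$ be the span of $F_2$, $Q$, the space $p_{12}U^*$, and the products $p_Ap_{A'}$ with $A\in\{13,23\}$, $A'\in\{13,23,14,24\}$. The spans of $p_{12},p_{13},p_{23}$ and of $p_{12},p_{13},p_{23},p_{14},p_{24}$ are stable under all $\circ f_i$, and $p_{12}\circ f_i=0$. Together with the formulas above, this shows that $\mathcal W$ is stable and contains all $F\circ f_i$.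

It remains to compare monomials with $\xi$. Each $p_A$ has degree at most $1$ in $a_1$, so elements of $p_{12}U^*$ have only monomials smaller than $\xi$. The products $p_Ap_{A'}$ have leading exponent at most $1001+1101=2102<_{\mathrm{lex}}\xi$. The last letter of $\mathbf t$ is $2$, so $F_2=\partial F/\partial a_7$ along $\mathbf t$; this and the identity used in \eqref{eq:F} give
\[
F_2=-2a_4^2\{a_1^2a_2\sigma+a_6a_7\tau^2\},\qquad Q=-a_4\{a_1^2a_2\sigma+a_6a_7\tau(\tau+a_5)\},
\]
with leading exponents $21021$ and $21011$, both smaller than $\xi=21022$.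
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C3}]
By Lemma~\ref{lem:xi}, $(\xi,0,\dots,0)\in\mathcal P(c\,\omega_2,\mathbf s)$. Suppose $(\xi,0,\dots,0)=c\sum_it_ix^i$ with $t_i>0$, $\sum_it_i=1$ and $x^i\in\Gamma(\omega_2,\mathbf s)$. All entries are nonnegative, so each $x^i$ is supported in positions $1,\dots,7$. Lemma~\ref{lem:ineq} gives $x^i_5\le x^i_2$ for all $i$, and hence $\xi_5\le\xi_2$. But $\xi_5=2$ and $\xi_2=1$. This proves \eqref{eq:goalA}.
\end{proof}

\section{The other four words for $IG(2,6)$}\label{sec:five}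

Now let $G=Sp_6$, so $V_{\omega_2}=U$ has dimension $14$. The five words were found in \eqref{eq:words}, and $\mathbf t$ fails by Theorem~\ref{thm:C3}. Let $\mathbf s$ be one of the other four words and $\mathcal P=\mathcal P(\omega_2,\mathbf s)$. We must show $\mathcal P(c\,\omega_2,\mathbf s)=c\,\mathcal P$. This means controlling all cancellations in all degrees at once, and we do so by a volume count: $\mathcal P$ is already as large as the growth of $\dim V_{k\omega_2}$ allows.

\subsection{The polytope in degree one}

Label the variables by $(r_1,\dots,r_7)=(2,1,3,2,1,3,2)$. Since $f_1$ and $f_3$ commute, the other three words give the same polynomials, with $a_2,a_3$ or $a_5,a_6$ (or both pairs) exchanged in the lexicographic order. We keep the labels and allow all four orders; this permutes coordinates and does not affect volumes. Put $\beta=a_2+a_5$, $\theta=a_1+a_4$, $\delta=a_1a_3a_4a_5$. By \eqref{eq:path},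
\[
yv_1=(1,\ \beta,\ a_2a_4+\beta a_7,\ a_2a_4a_6,\ a_2a_4a_6a_7,\ 0),\qquad yv_2=(0,\,1,\,p_{13},\,p_{14},\,p_{15},\,p_{16}),
\]
where $p_{13}=\theta+a_7$, $p_{14}=a_1a_3+\theta a_6$, $p_{15}=a_1a_3a_4+a_7p_{14}$, $p_{16}=\delta$. The minors $p_{26},p_{36},p_{46},p_{56}$ are $\delta$ times the corresponding entries of $yv_1$, and
\begin{align*}
p_{23}&=a_1a_2+a_5\theta, & p_{35}&=a_1a_2a_3a_4^2+(a_2+\beta)a_1a_3a_4a_7+a_7^2p_{24},\\
p_{24}&=\beta a_1a_3+a_6p_{23}, & p_{45}&=a_1a_2a_3a_4^2a_6,\\
p_{25}&=\beta a_1a_3a_4+a_7p_{24}.
\end{align*}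
We do not need $p_{34}$. The leading monomials of $p_{12}$, $p_{13}$, $p_{14}$, $p_{15}$, $p_{16}$, $p_{23}$, $p_{24}$, $p_{25}$, $p_{26}$ and of $p_{35}$, $p_{36}$, $p_{45}$, $p_{46}$, $p_{56}$ are
\begin{gather*}
1,\ a_1,\ a_1a_3,\ a_1a_3a_4,\ a_1a_3a_4a_5,\ a_1a_2,\ a_1a_2a_3,\ a_1a_2a_3a_4,\ a_1a_2a_3a_4a_5,\\
a_1a_2a_3a_4^2,\ a_1a_2a_3a_4^2a_5,\ a_1a_2a_3a_4^2a_6,\ a_1a_2a_3a_4^2a_5a_6,\ a_1a_2a_3a_4^2a_5a_6a_7 .
\end{gather*}
This holds for all four orders: in each polynomial the listed monomial attains the maximal degree in $a_1$, $a_2$ and $a_3$ simultaneously, and among the monomials that do so it is the only one of maximal degree in $a_4$. The $14$ exponents are distinct, so by Lemma~\ref{lem:count} they form $\Gamma(\omega_2,\mathbf s)$. Hence $\mathcal P$ is the convex hull of $0$, of $\{1\}\times\Sigma\times\{0\}$ and of $(1,1,1,2,1,1,1)$, where $\Sigma\subset\mathbb R^5$ is the set of twelve points $(x_2,\dots,x_6)$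
\[
\begin{array}{llllll}
00000,&01000,&01100,&01110,&10000,&11000,\\
11100,&11110,&11200,&11210,&11201,&11211.
\end{array}
\]
In the hyperplane $x_1=1$ the polytope is a pyramid of height $1$ over $\operatorname{conv}\Sigma$, and $\mathcal P$ is a pyramid of height $1$ over that. Therefore
\begin{equation}\label{eq:pyr}
\operatorname{vol}_7(\mathcal P)=\tfrac17\cdot\tfrac16\cdot\operatorname{vol}_5(\operatorname{conv}\Sigma).
\end{equation}

\subsection{A lower bound for the volume}

In this subsection $(p,q,r,m,n)=(x_2,\dots,x_6)$ are coordinates on $\mathbb R^5$. We exhibit a region inside $\operatorname{conv}\Sigma$ that is given by inequalities and can be integrated.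

\begin{lemma}\label{lem:vol}
Let $R\subset\mathbb R^5_{\ge0}$ be defined by
\[
p\le1,\quad q\le1,\quad r\le2q,\quad r\le p+q,\quad m\le q,\quad n\le p,\quad m+n\le r,\quad 2n\le r.
\]
Then $R\subseteq\operatorname{conv}\Sigma$ and $\operatorname{vol}_5(R)=\frac{14}{120}$.
\end{lemma}

\begin{proof}
\emph{The face $p=q=1$.} Let $K=\{(r,m,n)\ge0:r\le2,\ m\le1,\ 2n\le r,\ m+n\le r\}$. The slice of $K$ at height $r$ is a polygon in the $(m,n)$-plane with vertices $(0,0)$, $(r,0)$, $(\frac r2,\frac r2)$, $(0,\frac r2)$ for $0\le r\le1$, and $(0,0)$, $(1,0)$, $(1,r-1)$, $(\frac r2,\frac r2)$, $(0,\frac r2)$ for $1\le r\le2$. Each vertex lies on a segment between two of the points $000$, $110$, $200$, $210$, $201$, $211$: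
\begin{gather*}
(r,0,0)\in[000,200],\quad(r,\tfrac r2,\tfrac r2)\in[000,211],\quad(r,0,\tfrac r2)\in[000,201],\\
(r,r,0)\in[000,110],\quad(r,1,0)\in[110,210],\quad(r,1,r-1)\in[110,211].
\end{gather*}
These six points, preceded by $11$, belong to $\Sigma$. So $\{(1,1)\}\times K\subseteq\operatorname{conv}\Sigma$.

\emph{The part $q\le p$.} Here $r\le p+q$ and $n\le p$ follow from $2n\le r\le2q$, so the conditions on $(r,m,n)$ say exactly that $(r,m,n)=qk$ with $k\in K$. The point equals $(1-p)\cdot00000+(p-q)\cdot10000+q\,(1,1,k)$, which lies in $\operatorname{conv}\Sigma$.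

\emph{The part $p\le q$.} We split $r=r'+r''$ and $m=m'+m''$ so that $0\le m'\le r'\le q-p$ and $(r'',m'',n)\in pK$. Then $(0,q-p,r',m',0)$ lies in $(q-p)\operatorname{conv}\{01000,01100,01110\}$, the point $(p,p,r'',m'',n)$ lies in $p\,(\{(1,1)\}\times K)$, and their sum, with weight $1-q$ on $00000$, is a convex combination of points of $\Sigma$. Choose $r'$ with
\[
\max(0,\,m-p,\,r-2p)\le r'\le\min(q-p,\,r-2n).
\]
This is possible. The bound $q-p$ dominates $0$, $m-p$, $r-2p$ because $p\le q$, $m\le q$, $r\le p+q$. The bound $r-2n$ dominates $0$ because $2n\le r$, it dominates $r-2p$ because $n\le p$, and $m-p\le r-n-p\le r-2n$. Put $r''=r-r'\in[2n,2p]$, $m'=\min(m,r')$, $m''=m-m'$. If $m''=0$, then $m''+n\le2n\le r''$. If $m''>0$, then $m''=m-r'\le p$ and $m''+n=m+n-r'\le r''$. In both cases $(r'',m'',n)\in pK$.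

\emph{Volume.} The slices of $K$ have area $\int_0^{r/2}(r-n)\,dn=\frac38r^2$ for $r\le1$, and $\frac r2-\frac12(1-\frac r2)^2=r-\frac12-\frac{r^2}8$ for $1\le r\le2$. So $\operatorname{vol}_3(K)=\frac18+\frac{17}{24}=\frac56$, and the part $q\le p$ has volume $\int_0^1\frac56q^3(1-q)\,dq=\frac1{24}$. In the part $p\le q$, for given $n\in[0,p]$ and $m\in[0,q]$ the coordinate $r$ runs over $[n+\max(m,n),\,p+q]$. Using $\int_0^q\max(m,n)\,dm=\frac12(q^2+n^2)$ we get
\[
\int_0^p\!\!\int_0^q\bigl(p+q-n-\max(m,n)\bigr)\,dm\,dn=\frac{p^2q}2+\frac{pq^2}2-\frac{p^3}6 .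
\]
Integrating over $p\in[0,q]$ gives $(\frac16+\frac14-\frac1{24})q^4=\frac38q^4$, and integrating over $q\in[0,1]$ gives $\frac3{40}$. The total is $\frac1{24}+\frac3{40}=\frac{14}{120}$.
\end{proof}

By \eqref{eq:pyr} and Lemma~\ref{lem:vol}, $\operatorname{vol}_7(\mathcal P)\ge\frac{14}{7!}$.

\subsection{Comparison with the Newton--Okounkov body}

We use the theorem of Kaveh and Khovanskii on semigroups of integral points \cite{KK} in the following form. Let $S\subseteq\mathbb Z_{>0}\times\mathbb Z^d$ be closed under addition and generate the group $\mathbb Z^{d+1}$. Put $S_k=\{x:(k,x)\in S\}$, and assume that $\bigcup_k\frac1kS_k$ is bounded. Let $\Delta$ be the closure of the convex hull of $\bigcup_k\frac1kS_k$. Then $\lim_{k\to\infty}\#S_k/k^d=\operatorname{vol}_d(\Delta)$.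

\begin{proof}[Proof of Theorem~\ref{thm:five}]
Let $\mathbf s$ be one of the four words and $S_k=\Gamma(k\omega_2,\mathbf s)$ for $k\ge1$. By Lemma~\ref{lem:prod}, $S=\bigcup_k\{k\}\times S_k$ is closed under addition. It generates $\mathbb Z^8$: it contains $(1,0)$, and differences of points of $S_1$ give $\mathbf e_1,\dots,\mathbf e_7$, for instance along the chains of monomials $1,a_1,a_1a_3,a_1a_3a_4,a_1a_3a_4a_5$ and $a_1,a_1a_2$ and $a_1a_2a_3a_4^2a_5\cdot(1,a_6,a_6a_7)$. By Lemmas~\ref{lem:weight} and~\ref{lem:count}, a point $x\in S_k$ has nonnegative entries whose sum is at most $k$ times the height of $\omega_2-w_0\omega_2$. So the theorem applies.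

By Lemma~\ref{lem:count}, $\#S_k=\dim V_{k\omega_2}$. Weyl's formula $\dim V_\lambda=\prod_{\alpha>0}\langle\lambda+\rho,\alpha^\vee\rangle/\langle\rho,\alpha^\vee\rangle$, with $\rho=3\varepsilon_1+2\varepsilon_2+\varepsilon_3$, gives $\dim V_{k\omega_2}\sim k^7\prod\langle\omega_2,\alpha^\vee\rangle/\langle\rho,\alpha^\vee\rangle$, the product being over the positive roots not orthogonal to $\omega_2$. These are $\varepsilon_1-\varepsilon_3$, $\varepsilon_1+\varepsilon_3$, $\varepsilon_2-\varepsilon_3$, $\varepsilon_2+\varepsilon_3$, $\varepsilon_1+\varepsilon_2$, $2\varepsilon_1$, $2\varepsilon_2$, so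
\[
\operatorname{vol}_7(\Delta)=\frac12\cdot\frac14\cdot1\cdot\frac13\cdot\frac25\cdot\frac13\cdot\frac12=\frac1{360}=\frac{14}{7!}.
\]
Now $\mathcal P\subseteq\Delta$ are compact convex sets with $\operatorname{vol}(\mathcal P)\ge\operatorname{vol}(\Delta)>0$. A point of $\Delta\setminus\mathcal P$ would be a limit of interior points of $\Delta$ outside the closed set $\mathcal P$, which would force $\operatorname{vol}(\Delta)>\operatorname{vol}(\mathcal P)$. Hence $\mathcal P=\Delta$. Finally, $\nu_{\mathbf s}(\phi^c)=c\,\nu_{\mathbf s}(\phi)$ gives $c\,\mathcal P\subseteq\mathcal P(c\,\omega_2,\mathbf s)$, and $\mathcal P(c\,\omega_2,\mathbf s)=\operatorname{conv}S_c\subseteq c\Delta=c\,\mathcal P$.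
\end{proof}

\begin{remark}
For the fifth word $\mathbf t$ the analogous body $\Delta$ contains $\xi/2$, which is not in $\mathcal P(\omega_2,\mathbf t)$ by Section~\ref{sec:C3}. So the Chevalley polytope of $\omega_2$ equals $\Delta$ for four words and is strictly smaller for one.
\end{remark}

\section{The counterexample in type $A_5$}\label{sec:A5}

Now $J=\{1,\dots,5\}$ is of type $A_5$ and $\varpi=\omega_2+\omega_4$. The new difficulty is that there are many admissible sets $I_2$, $I_4$, and all choices must be excluded. We produce five points of $\mathcal P(\varpi,\mathbf s)$. Four of them have small support and restrict the sets $I_2$, $I_4$; the fifth comes from a cancellation and is incompatible with these restrictions.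

\subsection{Particles, holes and the word}

Identify $\mathfrak g_J$ with $\mathfrak{sl}_6$ acting on $\mathbb C^6$ with labels $(1,2,3,4,5)$, so $f_iv_i=v_{i+1}$. Then $U_{\omega_2}=\bigwedge^2\mathbb C^6$ and $U_{\omega_4}=\bigwedge^4\mathbb C^6$. Their weight spaces are one-dimensional and correspond to subsets $A\subseteq\{1,\dots,6\}$, which we view as sets of particles. The operator $f_i$ moves a particle from $i$ to $i+1$, with coefficient $1$, if $i\in A$ and $i+1\notin A$; we then call the move $i$ \emph{allowed}. Otherwise $f_i$ kills the basis vector. In particular $f_i^2=0$. The reflection $s_i$ strictly lowers the weight of $A$ exactly when the move $i$ is allowed. For $4$-subsets we follow the two \emph{holes}: the move $i$ takes a hole from $i+1$ to $i$, and is allowed if $i+1$ is a hole and $i$ is not. The highest weight vectors are the particles $\{1,2\}$ and the holes $\{5,6\}$.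

The weight $\varpi$ restricts to $(2,2,1,1,0,0)$, and $s_i$ strictly lowers $(\mu_1,\dots,\mu_6)$ when $\mu_i>\mu_{i+1}$. Let $\mathbf t$ be the following word; the last row shows the weight after position $k$.
\[
\begin{array}{c|cccccc}
k&1&2&3&4&5&6\\ \hline
r_k&2&4&3&2&4&1\\
&212100&212010&210210&201210&201120&021120\\[1.5ex]
k&7&8&9&10&11&12\\ \hline
r_k&5&2&4&3&2&4\\
&021102&012102&012012&010212&001212&001122
\end{array}
\]
Each step is strictly lowering. By Lemma~\ref{lem:lower} there is a reduced word $\mathbf s=\mathbf z\mathbf t$ of $w^P$, with $\mathbf z$ empty if $G=SL_6$, since $001122$ is then $w_0\varpi$. The diagram symmetry $i\mapsto6-i$ exchanges $\omega_2$ and $\omega_4$, and it preserves $\mathbf t$ up to the order of commuting letters, exchanging the positions $1\leftrightarrow2$, $4\leftrightarrow5$, $6\leftrightarrow7$, $8\leftrightarrow9$, $11\leftrightarrow12$. This is why the arguments below come in pairs.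

\subsection{Five points of the polytope}

Put $\theta=a_1+a_4$. By \eqref{eq:path}, the first three entries of $y_{\mathbf t}v_1$ and $y_{\mathbf t}v_2$ are
\[
(1,\ a_6,\ a_6(a_8+a_{11})),\qquad(0,\ 1,\ \theta+a_8+a_{11}),
\]
and the last three entries are
\[
a_6a_8a_{10}\,(1,\,a_{12},\,0),\qquad a_1a_3\,(1,\,a_5+a_9+a_{12},\,a_5a_7)+a_{10}(\theta+a_8)\,(1,\,a_{12},\,0).
\]
So $p_{12}=1$, $p_{13}=\theta+a_8+a_{11}$, $p_{23}=a_6\theta$, and for $b=1,2,3$,
\begin{equation}\label{eq:pb}
(p_{b4},p_{b5},p_{b6})=\kappa_b\,a_1a_3\,(1,\,a_5+a_9+a_{12},\,a_5a_7)+\gamma_b\,a_{10}\,(1,\,a_{12},\,0),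
\end{equation}
where $\kappa_b$ is the $b$-th entry of $y_{\mathbf t}v_1$, and $\gamma_b$ is $\kappa_b(\theta+a_8)$ minus $a_6a_8$ times the $b$-th entry of $y_{\mathbf t}v_2$. Explicitly,
\[
(\kappa_1,\kappa_2,\kappa_3)=(1,\ a_6,\ a_6(a_8+a_{11})),\qquad(\gamma_1,\gamma_2,\gamma_3)=(\theta+a_8,\ a_6\theta,\ a_6a_{11}\theta).
\]
On $\bigwedge^4\mathbb C^6$, the sets $1235$, $1236$, $1245$, $1345$ are reached from $1234$ only by the move sequences $(4)$, $(4,5)$, $(4,3)$, $(4,3,2)$. Hence $p_{1234}=1$,
\[
p_{1235}=a_2+a_5+a_9+a_{12},\qquad p_{1236}=a_7(a_2+a_5),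
\]
and $\operatorname{Lex}(p_{1245})=\mathbf e_2+\mathbf e_3$, $\operatorname{Lex}(p_{1345})=\mathbf e_2+\mathbf e_3+\mathbf e_4$.

The products $p_{36}p_{1235}$ and $p_{35}p_{1236}$ have the same leading monomial $a_1a_2a_3a_5a_6a_7a_8$, so we consider their difference. To control the tail we need the whole family
\[
F_{b;i,j}=p_{bi}\,p_{123j}-p_{bj}\,p_{123i}\qquad(1\le b\le3,\ 1\le i,j\le6),
\]
with $p_{ib}=-p_{bi}$, $p_{bb}=0$ and $p_{123j}=0$ for $j\le3$. Note $F_{b;j,i}=-F_{b;i,j}$. Substituting \eqref{eq:pb}, and using $a_5(a_2+a_5+a_9+a_{12})-(a_5+a_9+a_{12})(a_2+a_5)=-a_2(a_9+a_{12})$ for the last line, we obtain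
\begin{align*}
F_{b;5,4}&=-\bigl[\kappa_b\,a_1a_2a_3+\gamma_b\,a_{10}(a_2+a_5+a_9)\bigr],\\
F_{b;6,4}&=-a_7\bigl[\kappa_b\,a_1a_2a_3+\gamma_b\,a_{10}(a_2+a_5)\bigr],\\
F_{b;6,5}&=-a_7\bigl[\kappa_b\,a_1a_2a_3(a_9+a_{12})+\gamma_b\,a_{10}a_{12}(a_2+a_5)\bigr].
\end{align*}
The terms with $\gamma_b$ do not involve $a_3$ and have degree at most $1$ in $a_1$ and in $a_2$, so the leading monomial comes from the term with $\kappa_b$. Thus
\begin{equation}\label{eq:lexF}
\operatorname{Lex}(F_{b;i,j})=\mathbf e_1+\mathbf e_2+\mathbf e_3+\operatorname{Lex}(\kappa_b)+d_{ij},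
\end{equation}
where $\operatorname{Lex}(\kappa_b)=0,\ \mathbf e_6,\ \mathbf e_6+\mathbf e_8$ for $b=1,2,3$, and $d_{54}=0$, $d_{64}=\mathbf e_7$, $d_{65}=\mathbf e_7+\mathbf e_9$. For $F=F_{3;6,5}=p_{36}p_{1235}-p_{35}p_{1236}$ this gives
\[
\operatorname{Lex}(F)=\eta:=\mathbf e_1+\mathbf e_2+\mathbf e_3+\mathbf e_6+\mathbf e_7+\mathbf e_8+\mathbf e_9 .
\]

\begin{lemma}\label{lem:five}
The points $\mathbf e_1$, $\mathbf e_2$, $\mathbf e_1+\mathbf e_3+\mathbf e_5$, $\mathbf e_2+\mathbf e_3+\mathbf e_4$ and $\eta$ of $\mathbb Z^\ell$ lie in $\Gamma(\varpi,\mathbf s)$.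
\end{lemma}

\begin{proof}
They are the leading exponents along $\mathbf t$ of the weight covectors $p_{13}p_{1234}$, $p_{12}p_{1235}$, $p_{15}p_{1234}$, $p_{12}p_{1345}$ and $F$ on $V_\varpi$.

\emph{Tail.} We apply Lemma~\ref{lem:tail}. The forms $p_{12}$ and $p_{1234}$ are invariant under $N_J^-$. By \eqref{eq:tri}, the correction terms for $p_{13}$ and $p_{1235}$ are constants along $\mathbf t$. Those for $p_{15}$ are combinations of $p_{12},p_{13},p_{14}$, with leading exponents $0$, $\mathbf e_1$, $\mathbf e_1+\mathbf e_3$. Those for $p_{1345}$ are combinations of $p_{1234},p_{1235},p_{1245}$, with leading exponents $0$, $\mathbf e_2$, $\mathbf e_2+\mathbf e_3$. All are smaller than the claimed values. For $g\in N_J^-$ we have $p_{bi}\circ g=\sum g_{bb'}g_{ii'}p_{b'i'}$ and $p_{123j}\circ g=\sum g_{jj'}p_{123j'}$, hence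
\[
F\circ g=\sum_{b\le3,\ i\le6,\ j\le5}g_{3b}\,g_{6i}\,g_{5j}\,F_{b;i,j},
\]
and the coefficient of $F$ is $1$. Consider a term with $(b,i,j)\ne(3,6,5)$. If $i,j\ge4$, then either $i=j$ and the term vanishes, or by \eqref{eq:lexF} its leading exponent is componentwise at most $\eta$ and different from $\eta$. If $i\le3$ or $j\le3$, then $F_{b;i,j}$ is $0$ or, up to sign, a product of one of $p_{12},p_{13},p_{23}$ with one of $p_{1234},p_{1235},p_{1236}$; such a product does not involve $a_3$ and has degree at most $1$ in $a_1$ and in $a_2$. In all cases the monomials are lexicographically smaller than $\eta$.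
\end{proof}

\subsection{Restrictions on the admissible sets}

Suppose that $I_2$, $I_4$ are admissible sets with
\begin{equation}\label{eq:assume}
\mathcal P(\varpi,\mathbf s)=\operatorname{conv}S_2+\operatorname{conv}S_4,\qquad S_j=\iota_{I_j}\Gamma(\omega_j,\mathbf s|_{I_j}).
\end{equation}
The map $\iota_{I_j}$ preserves the operator $f^{(x)}$ and the weight of $x$, so Lemma~\ref{lem:count} gives the following properties of $S_j$.
\begin{enumerate}
\item[(i)] Points of $S_j$ are supported in $I_j$.
\item[(ii)] A point of $S_j$ supported in positions $1,\dots,12$ has entries $0$ or $1$, and the letters in its support, read by increasing position, form a sequence of allowed moves starting from the particles $\{1,2\}$ (for $j=2$) or the holes $\{5,6\}$ (for $j=4$).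
\item[(iii)] The set $S_j$ contains exactly one point of each weight of $\bigwedge^j\mathbb C^6$.
\end{enumerate}
By \eqref{eq:assume}, each point $x$ of Lemma~\ref{lem:five} can be written as $x=x'+x''$, where $x'$ and $x''$ are convex combinations with positive coefficients of points of $S_2$ and $S_4$. We call these the points \emph{used}. Since all entries are nonnegative, the points used are supported in the support of $x$, and (ii) applies to them. We also note that a vector with entries $0,1$ that is a convex combination of such vectors equals each vector used.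

\begin{lemma}\label{lem:restrict}
Under assumption \eqref{eq:assume}, we have $2,9\notin I_2$ and $1,8\notin I_4$.
\end{lemma}

\begin{proof}
\emph{Step 1: $\mathbf e_1\in S_2$ and $\mathbf e_2\in S_4$.} Take $x=\mathbf e_2$. The move $4$ is not allowed for the particles $\{1,2\}$, so $x'=0$, $x''=\mathbf e_2$ and $\mathbf e_2\in S_4$. Take $x=\mathbf e_1$. The move $2$ is not allowed for the holes $\{5,6\}$, so $x''=0$ and $\mathbf e_1\in S_2$.

\emph{Step 2: $1,3,5\in I_2$ and $2,3,4\in I_4$.} Take $x=\mathbf e_1+\mathbf e_3+\mathbf e_5$, with letters $2,3,4$ in this order. For the holes $\{5,6\}$ the moves $2$ and $3$ are not allowed, so a point of $S_4$ used is $0$ or $\mathbf e_5$. But $\mathbf e_5$ has the same weight $\omega_4-\alpha_4$ as $\mathbf e_2\in S_4$, so $\mathbf e_5\notin S_4$ by (iii). Hence $x''=0$ and $x\in S_2$, which gives $1,3,5\in I_2$ by (i). Take $x=\mathbf e_2+\mathbf e_3+\mathbf e_4$, with letters $4,3,2$. For the particles $\{1,2\}$ the moves $4$ and $3$ are not allowed, so a point of $S_2$ used is $0$ or $\mathbf e_4$, and $\mathbf e_4$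 is excluded because it has the same weight $\omega_2-\alpha_2$ as $\mathbf e_1\in S_2$. Hence $x\in S_4$ and $2,3,4\in I_4$.

\emph{Step 3.} Here we use that $\mathbf s|_{I_j}$ is a reduced word of $w^{P_j}$. By Lemma~\ref{lem:lower}(a) it is lowering for $\omega_j$, so the letters in positions $I_j\cap\{1,\dots,12\}$ form a sequence of allowed moves.

For $j=2$ start from $\{1,2\}$. Position $1$ gives $\{1,3\}$. The move $4$ is then not allowed, so $2\notin I_2$. Position $3$ gives $\{1,4\}$. The move $2$ is not allowed, so $4\notin I_2$. Position $5$ gives $\{1,5\}$. Whichever of the positions $6,7,8$ (letters $1,5,2$) belong to $I_2$, afterwards one particle is in $\{1,2,3\}$ and one is in $\{5,6\}$. There is no particle at $4$, so $9\notin I_2$.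

For $j=4$ start from the holes $\{5,6\}$. The move $2$ is not allowed, so $1\notin I_4$. Positions $2,3,4$ give $\{4,6\}$, $\{3,6\}$, $\{2,6\}$. The move $4$ needs a hole at $5$, so $5\notin I_4$. Whichever of the positions $6,7$ (letters $1,5$) belong to $I_4$, afterwards one hole is in $\{1,2\}$ and one is in $\{5,6\}$. The move $2$ needs a hole at $3$, so $8\notin I_4$.
\end{proof}

Lemma~\ref{lem:restrict} cannot be skipped: property (ii) alone does not exclude $\eta$. Indeed $\eta=(\mathbf e_1+\mathbf e_3+\mathbf e_6+\mathbf e_8+\mathbf e_9)+(\mathbf e_2+\mathbf e_7)$, where the first summand moves the particles through $13$, $14$, $24$, $34$, $35$ and the second moves the holes through $46$, $45$. The first summand uses position $9$.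

\subsection{The contradiction}

With the restrictions in place, both summands of $\eta$ need position $3$, while $\eta_3=1$.

\begin{proof}[Proof of Theorem~\ref{thm:A5}]
Assume \eqref{eq:assume} and write $\eta=x'+x''$ as above. The support of $\eta$ is $\{1,2,3,6,7,8,9\}$.

By Lemma~\ref{lem:restrict}, a point $x\in S_2$ used is supported in $\{1,3,6,7,8\}$, with letters $2,3,1,5,2$. Without the move $4$ no particle reaches $5$, so $x_7=0$; also $x_9=0$. Suppose $x_6=1$. The move $1\to2$ needs the site $2$ to be empty, so $x_1=1$ and a particle went to $3$. If moreover $x_8=1$, the move $2\to3$ needs the site $3$ to be empty again, so $x_3=1$. Thus $x_6=1$ implies $x_8\le x_3$.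

A point $x\in S_4$ used is supported in $\{2,3,6,7,9\}$, with letters $4,3,1,5,4$. Without the move $2$ no hole reaches $2$, so $x_6=0$; also $x_8=0$. Suppose $x_7=1$. The hole at $6$ can move to $5$ only after the hole at $5$ has left, so $x_2=1$ and a hole went to $4$. If moreover $x_9=1$, a hole moves from $5$ to $4$, so the first hole must have left $4$, and $x_3=1$. Thus $x_7=1$ implies $x_9\le x_3$.

Now $\eta_6=1$ and $x''_6=0$ give $x'_6=1$. All points of $S_2$ used have entries at most $1$, so they all have $x_6=1$, and therefore $x'_8\le x'_3$. In the same way $\eta_7=1$ and $x'_7=0$ give $x''_7=1$, all points of $S_4$ used have $x_7=1$, and $x''_9\le x''_3$. Since $x''_8=0$ and $x'_9=0$,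
\[
2=\eta_8+\eta_9=x'_8+x''_9\le x'_3+x''_3=\eta_3=1,
\]
a contradiction. So \eqref{eq:assume} fails for every choice of admissible sets $I_2$ and $I_4$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{KK}
Kaveh and Khovanskii, \emph{Newton--Okounkov bodies, semigroups of integral points, graded algebras and intersection theory}, Ann. of Math. 176 (2012).

\bibitem{SW}
Peter Spacek and Charles Wang, \emph{Chevalley Polytopes and Newton-Okounkov Bodies}, arXiv:2411.10276 (2024).

\end{thebibliography}
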